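# Two states of general memory, and no finite amount of chromatic memory

## 1. The guess "finite general memory gives finite chromatic memory", and four cases where it holds

In an infinite game on a graph, Protagonist may need to remember something about the past. She can remember things about the *edges* that were traversed (general memory), or only about their *colors* (chromatic memory). The winner is determined by the colors alone. If two histories end at the same node and carry the same color word, exactly the same continuations are good after both. So the extra power to look at edges seems useless, and the first guess is:

> *If a winning condition over finitely many colors needs only finitely many states of general memory, then it needs only finitely many states of chromatic memory.*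

The question whether this holds over infinite arenas comes from Alexander Kozachinskiy, "Infinite Separation between General and Chromatic Memory", arXiv:2208.02691 (2022). We first make it precise, then test it, and then refute it.

**Games.** Let $C$ be a non-empty set of colors. An *arena* over $C$ is a directed graph, possibly infinite, whose nodes are partitioned into nodes of Protagonist and nodes of Antagonist. Every node has at least one outgoing edge, and every edge carries a color from $C$. A *play* is an infinite path; the owner of the current node chooses the next edge. A *winning condition* is a set $W\subseteq C^\omega$, and Protagonist wins a play if its color sequence lies in $W$. A strategy, in general, chooses the next edge as a function of the whole history. It is *winning from $v$ for $W$* if every play from $v$ consistent with it has its color sequence in $W$. We say "Protagonist wins $W$ from $v$" if such a strategy exists. We write $\lnot W=C^\omega\setminus W$.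

**Memory.** A strategy with $k$ states of *general memory* is given by a set $M$ with $|M|=k$, an initial state $m_0\in M$, an update $\delta:M\times E\to M$ ($E$ is the set of edges), and a next-move function that picks an outgoing edge from the current Protagonist node and the current memory state. After an edge $e$ is traversed, $m$ becomes $\delta(m,e)$. The memory is *chromatic* if the update depends only on the color of the edge, that is, $\delta:M\times C\to M$. In that case $\delta$ extends to words by $\delta(m,\varepsilon)=m$ and $\delta(m,uc)=\delta(\delta(m,u),c)$. In both cases the next move may look at the current node; only the update is restricted. The initial state $m_0$ is the same for all starting nodes.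

For example, suppose two edges, both colored $a$, lead from $h$ to $d$. A general memory can record which of them was taken. A chromatic one cannot.

**The two numbers.** A strategy is *optimal* w.r.t. $W$ if it is winning from every node from which Protagonist has some winning strategy. $\operatorname{genmem}(W)$ (resp. $\operatorname{chrmem}(W)$) is the least $k$ such that every arena over $C$, finite or infinite, has an optimal strategy with $k$ states of general (resp. chromatic) memory; it is $+\infty$ if there is no such $k$. A chromatic memory is a general one, so $\operatorname{genmem}(W)\le\operatorname{chrmem}(W)$. For context: Bouyer, Randour and Vandenhove showed that, for finite $C$, the conditions $W$ for which $\operatorname{chrmem}(W)$ and $\operatorname{chrmem}(\lnot W)$ are both finite in infinite arenas are exactly the $\omega$-regular ones.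

**Residuals.** For a finite word $u$ put $u^{-1}W=\{x: ux\in W\}$, the condition that remains after $u$ has been read. We have $c^{-1}(u^{-1}W)=(uc)^{-1}W$, and $R\subseteq R'$ implies $c^{-1}R\subseteq c^{-1}R'$. For example, let $W$ be the set of $x\in\{a,b\}^\omega$ in which $bb$ never occurs. It has three residuals: $W$, the set $b^{-1}W$ of those $x\in W$ that start with $a$, and $(bb)^{-1}W=\emptyset$.

**Closed conditions.** $W$ is *closed* if $x\in W$ whenever every finite prefix of $x$ extends to an element of $W$. In other words, a play is in $W$ as soon as $u^{-1}W\ne\emptyset$ for each of its finite prefixes $u$. "No $bb$" is closed. "Infinitely many $a$" is not, since every finite word extends to an element of it.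

The following simple fact is used everywhere below.

**Lemma 1 (one step).** Let $V\subseteq C^\omega$ and suppose Protagonist wins $V$ from $v$. If $v$ is Protagonist's, then for some outgoing edge $v\xrightarrow{c}w$ she wins $c^{-1}V$ from $w$. If $v$ is Antagonist's, then for every outgoing edge $v\xrightarrow{c}w$ she wins $c^{-1}V$ from $w$. Moreover $V\neq\emptyset$, and she wins every $V'\supseteq V$ from $v$.

*Proof.* Let $\sigma$ be winning from $v$ for $V$. Let $e=(v\xrightarrow{c}w)$ be the edge that $\sigma$ chooses at $v$ (Protagonist's case), or any outgoing edge (Antagonist's case). From $w$, play $\sigma'(\pi)=\sigma(e\pi)$. If a play $\rho$ from $w$ is consistent with $\sigma'$, then $e\rho$ is consistent with $\sigma$, so its color sequence $c\cdot\mathrm{col}(\rho)$ lies in $V$, that is, $\mathrm{col}(\rho)\in c^{-1}V$. Since every node has an outgoing edge, some consistent play exists, so $V\ne\emptyset$. The last claim is clear. $\square$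

Now we test the guess.

*One color.* If $|C|=1$ there is only one color sequence. Either all plays are won or none is, every strategy is optimal, and $\operatorname{chrmem}(W)=1$.

*One state.* With a single memory state there is nothing to update, so general and chromatic memory coincide. Thus $\operatorname{genmem}(W)=1$ implies $\operatorname{chrmem}(W)=1$.

*A closed condition with finitely many residuals.* Let the memory be the current residual $R$, starting at $W$, with chromatic update $R\mapsto c^{-1}R$. At a Protagonist node from which she wins $R$, play an edge from Lemma 1. By Lemma 1, "Protagonist wins the current residual from the current node" then persists along the play. So no residual along the play is empty, and the play is in $W$ because $W$ is closed. Hence $\operatorname{chrmem}(W)$ is at most the number of residuals. A closed counterexample must have infinitely many residuals.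

*Infinitely many residuals in a chain.* Read $a$ as $+1$ and $b$ as $-1$, and let $P$ be the set of $x\in\{a,b\}^\omega$ all of whose prefix sums are $\ge0$. With $P_n$ = "all prefix sums are $\ge -n$", the residuals are $P=P_0\subsetneq P_1\subsetneq P_2\subsetneq\cdots$ and $\emptyset$. Still, one state is enough. For a node $v$ let $n(v)$ be the least $n$ such that Protagonist wins $P_n$ from $v$, if there is one, and let her play at $v$ an edge from Lemma 1 for $P_{n(v)}$. Start at a node $v_0$ where she wins $P$, so $n(v_0)=0$. We claim that at every moment $n(v)$ is defined and the current sum $s$ satisfies $s\ge n(v)$. This holds at $v_0$. If an edge $v\xrightarrow{c}w$ is taken, she wins $c^{-1}P_{n(v)}$ from $w$. This set is non-empty, so it equals $P_{n(v)+1}$ (if $c=a$) or $P_{n(v)-1}$ (if $c=b$). Hence $n(w)\le n(v)\pm1\le s\pm1$, the new sum. So all sums stay $\ge 0$. Protagonist does not know the sum. She pretends to be as poor as is compatible with winning, and the order between the residuals makes this pretense harmless.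

So far the guess survives.

## 2. Updating the index of a chain by colors alone

The last case suggests a way to prove the guess, at least for closed conditions. Suppose that in each node the residuals from which Protagonist can win have finitely many minimal elements, say at most two, $R_0(v)$ and $R_1(v)$, with every other one above one of them. Two memory states suffice: the memory $i$ says "I may pretend that the current residual is $R_i(v)$". When an edge $v\xrightarrow{c}w$ is taken, the pretended residual becomes $c^{-1}R_i(v)$, which lies above some $R_j(w)$, and the memory becomes $j$. This is general memory, because $j$ depends on $v$ and $w$ and not only on $c$.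

To make the update chromatic, one would fix the names once and for all. Split the residuals into finitely many well-ordered chains $T_0,T_1,\dots$, and let the memory be the index $i$ of the chain that contains the *true* residual. At $v$, Protagonist pretends that the residual is the least element of $T_i$ from which she wins. For this to be chromatic, **the index of the chain of $c^{-1}R$ must be computable from $c$ and the index of the chain of $R$**, or at least from $c$ and finitely many bits that are themselves updated by colors. Nothing in the definition of general memory provides this, and here the argument stops.

The obstruction also shows what to build. Take two parallel copies of the counter of Section 1, with states $(n,0)$ and $(n,1)$, and let a step switch the copy *only when the counter is at $0$*. A finite automaton that reads colors cannot know when the counter is at $0$. A general memory gets help from the node: the node determines the least level $n$ at which Protagonist can still win, and if the true level is strictly above it, the copy does not matter. Two things remain to be arranged. The two copies must really be incomparable, and the pretense must stay harmless, that is, all steps must be monotone. This leads to the following condition.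

## 3. A Dyck-word condition and its monotone automaton

A *Dyck word* is a word over $\{a,b\}$ with total sum $0$ and all prefix sums $\ge0$. Its *number of prime factors* is the number of its letters $a$ read at prefix sum $0$. The empty word has $0$ prime factors, $ab$ and $aabb$ have one, $abab$ has two.

**Theorem 1.** Let $C=\{a,b\}$, reading $a$ as $+1$ and $b$ as $-1$. Let $W$ be the set of $x\in C^\omega$ such that either

* all prefix sums of $x$ are $\ge0$, or
* $x=w\,b\,a^\omega$, where $w$ is a (possibly empty) Dyck word with an even number of prime factors.

Then, over all arenas (finite or infinite), $\operatorname{genmem}(W)=2$ and $\operatorname{chrmem}(W)=+\infty$.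

So the guess is false, already for two colors and two states. For example, $ba^\omega$ and $abab\,ba^\omega$ are in $W$, while $ab\,ba^\omega$ and $aabb\,ba^\omega$ are not.

**Theorem 2 (sharp form).** Let $W$ be as in Theorem 1.

1. For each $k\ge1$ there is a *finite* arena $A_k$ with a node $r$ from which Protagonist has a winning strategy for $W$, but no strategy with $k$ states of chromatic memory is winning from $r$. Hence $\operatorname{chrmem}(W)=+\infty$ already over finite arenas, and even for a single fixed initial node. The disjoint union of all $A_k$ is one countable arena with no optimal strategy of any finite chromatic memory size.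
2. Both parameters are minimal. If $\operatorname{genmem}(V)=1$ or $|C|=1$, then $\operatorname{chrmem}(V)$ is finite (equal to $1$). For *every* color set $C$ with $|C|\ge2$ there is $V\subseteq C^\omega$ with $\operatorname{genmem}(V)=2$ and $\operatorname{chrmem}(V)=+\infty$.
3. A countably infinite chromatic memory suffices for $W$ in every arena.

**The automaton.** Let $Q=\{\bot,z\}\cup(\mathbb N\times\{0,1\})$. Give $\bot$ rank $-2$, give $z$ rank $-1$, and give $(n,i)$ rank $n$. For $p\neq q$ put $p<q$ iff $\operatorname{rank}(p)<\operatorname{rank}(q)$. This is a partial order with minimum $\bot$. It is well-founded, since ranks are integers $\ge-2$, and the only pairs of incomparable elements are $(n,0),(n,1)$. Define $f_a,f_b:Q\to Q$ by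

$$f_a:\quad \bot\mapsto\bot,\qquad z\mapsto z,\qquad (0,i)\mapsto(1,1-i),\qquad (n,i)\mapsto(n+1,i)\ \ (n\ge1);$$

$$f_b:\quad \bot\mapsto\bot,\qquad z\mapsto\bot,\qquad (0,1)\mapsto\bot,\qquad (0,0)\mapsto z,\qquad (n,i)\mapsto(n-1,i)\ \ (n\ge1).$$

The bit flips when an $a$ is read at level $0$, and at no other time. The *run* from $q$ on $x=x_1x_2\cdots$ is obtained by applying $f_{x_1},f_{x_2},\dots$ successively. Let $W_q$ be the set of $x\in\{a,b\}^\omega$ such that the run from $q$ on $x$ never visits $\bot$, where the start counts. So $W_\bot=\emptyset$.

**Step 1: $W=W_{(0,0)}$.** *This step translates the definition of $W$ into the automaton.* Run from $(0,0)$. As long as the prefix sums stay $\ge0$, the state is $(n,i)$, where $n$ is the current sum and $i$ is the parity of the number of letters $a$ read so far at sum $0$. In particular, if all prefix sums are $\ge0$, then $\bot$ is never visited, and $x$ is in both sets. Otherwise the sum becomes $-1$ for the first time after some prefix $wb$. Then $w$ is a Dyck word, and the state after $w$ is $(0,i)$ with $i$ the parity of its number of prime factors. So the state after $wb$ is $z$ if this number is even and $\bot$ if it is odd. From $z$, the letter $a$ stays at $z$ and the letter $b$ leads to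 $\bot$, so only $a^\omega$ avoids $\bot$. Hence $x\in W_{(0,0)}$ iff $w$ has an even number of prime factors and $x=wba^\omega$. This is the second clause of the definition of $W$, because in any decomposition $x=w'ba^\omega$ with $w'$ a Dyck word, $w'b$ is the first prefix of negative sum, so $w'=w$. $\square$

**Step 2: monotonicity, $p\le q\Rightarrow f_c(p)\le f_c(q)$.** *This is what makes it safe to pretend to be in a smaller state.* Let $p<q$; the case $p=q$ is trivial.

For $f_a$: on ranks it acts by $-2\mapsto-2$, $-1\mapsto-1$, $n\mapsto n+1$, which is strictly increasing. So $\operatorname{rank}f_a(p)<\operatorname{rank}f_a(q)$, that is, $f_a(p)<f_a(q)$. The flip of the bit does not matter, since the order ignores bits between different ranks.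

For $f_b$: if $p\in\{\bot,z\}$, then $f_b(p)=\bot\le f_b(q)$. If $p=(0,i)$, then $q$ has rank $m\ge1$, so $f_b(q)$ has rank $m-1\ge0$ and $f_b(p)\le z\le f_b(q)$. If $p=(n,i)$ with $n\ge1$, then $q=(m,j)$ with $m>n$, and the images have ranks $n-1<m-1$. $\square$

**Step 3: two consequences.** *They connect the states with conditions, so that Lemma 1 applies.*

First, $p\le q$ implies $W_p\subseteq W_q$. The runs from $p$ and $q$ on the same word stay ordered by Step 2. If the run from $q$ visits $\bot$, then so does the run from $p$, since $\bot$ is the minimum.

Second, $c^{-1}W_q=W_{f_c(q)}$ for all $q$ and $c$. If $q\ne\bot$, the run from $q$ on $cx$ is $q$ followed by the run from $f_c(q)$ on $x$, so one avoids $\bot$ iff the other does. If $q=\bot$, both sides are empty. $\square$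

**Step 4: the two copies at level $0$ are incomparable.** *This supplies the two tails used in Section 5.* Put
$$x=ba^\omega,\qquad y=abba^\omega .$$
From $(0,0)$, the word $x$ gives $z,z,\dots$ and $y$ gives $(1,1),(0,1),\bot$. From $(0,1)$, the word $x$ gives $\bot$ at once and $y$ gives $(1,0),(0,0),z,z,\dots$. Hence
$$x\in W_{(0,0)}\setminus W_{(0,1)},\qquad y\in W_{(0,1)}\setminus W_{(0,0)}. \tag{1}$$

## 4. Two states of general memory suffice

Fix any arena. We build an optimal strategy with the two-element memory sketched in Section 2.

**Step 1: winning states and their minimal elements.** *We record, for each node, the poorest states one may pretend to be in.* Let $\operatorname{Win}(v)$ be the set of $q\in Q$ such that Protagonist wins $W_q$ from $v$. Then $\bot\notin\operatorname{Win}(v)$, because $W_\bot=\emptyset$. The set $\operatorname{Win}(v)$ is upward closed, because $p\le q$ implies $W_p\subseteq W_q$. Lemma 1 for $V=W_q$, together with $c^{-1}W_q=W_{f_c(q)}$, says that for $q\in\operatorname{Win}(v)$: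

$$\text{some (if } v \text{ is Protagonist's), every (if } v \text{ is Antagonist's) edge } v\xrightarrow{c}w \text{ satisfies } f_c(q)\in\operatorname{Win}(w). \tag{2}$$

Let $\operatorname{Win}(v)\neq\emptyset$. By well-foundedness each of its elements lies above a minimal element of it. The minimal elements form an antichain, so there are one or two of them. List them as $q_0(v),q_1(v)$, equal if there is only one. Choose the order so that $q_0(v)\le(0,0)$ whenever $(0,0)\in\operatorname{Win}(v)$; this is possible since some minimal element lies below $(0,0)$.

**Step 2: the strategy.** *We turn "pretend to be in $q_i(v)$" into a memory structure.* Let $M=\{0,1\}$ with initial state $0$.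

* Next move at a Protagonist node $v$ with $\operatorname{Win}(v)\ne\emptyset$, in memory $i$: an edge as in (2) for $q=q_i(v)$.
* Update on an edge $e=(v\xrightarrow{c}w)$ in memory $i$: if $\operatorname{Win}(v)\ne\emptyset$ and $f_c(q_i(v))\in\operatorname{Win}(w)$, put $\delta(i,e)=j$ for some $j$ with $q_j(w)\le f_c(q_i(v))$.
* All other choices are arbitrary.

The update uses the end nodes of $e$, so it is not chromatic.

**Step 3: the invariant.** *We show that the true state always stays above the pretended one.* Let $v_0$ be a node from which Protagonist wins $W=W_{(0,0)}$, that is, $(0,0)\in\operatorname{Win}(v_0)$. Consider a play from $v_0$ consistent with the strategy, and let $q$ be the current state of the run from $(0,0)$ on its colors. Claim: at the current node $v$ with memory $i$,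
$$\operatorname{Win}(v)\neq\emptyset\quad\text{and}\quad q\ge q_i(v). \tag{3}$$
At the start, $v=v_0$, $i=0$, $q=(0,0)\ge q_0(v_0)$ by the choice of the order of the list. Suppose (3) holds at $v$ and the play continues by $e=(v\xrightarrow{c}w)$. If $v$ is Protagonist's, $e$ is the edge chosen by means of (2); if $v$ is Antagonist's, (2) holds for every edge. In both cases $f_c(q_i(v))\in\operatorname{Win}(w)$. So $\operatorname{Win}(w)\ne\emptyset$, the update rule applies, and by monotonicity
$$f_c(q)\ \ge\ f_c(q_i(v))\ \ge\ q_{\delta(i,e)}(w),$$
which is (3) at $w$.

Since $q_i(v)\ne\bot$ and $\bot$ is the minimum, (3) gives $q\neq\bot$ at all times, so the play is in $W_{(0,0)}=W$. The strategy is winning from every such $v_0$, so it is optimal. Hence $\operatorname{genmem}(W)\le2$. $\square$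

## 5. Two words with the same effect on every $k$-state memory

Fix $k\ge1$, let $N=k!$, and put
$$u=a^Nb^Na^Nb^N,\qquad v=a^{2N}b^Na^Nb^{2N}.$$
Here $u$ has two prime factors and $v$ has one.

**Step 1: the states after $u$ and $v$.** *We check that the two words lead to the two incomparable copies.* From $(0,0)$,
$$u:\ (0,0)\xrightarrow{a^N}(N,1)\xrightarrow{b^N}(0,1)\xrightarrow{a^N}(N,0)\xrightarrow{b^N}(0,0),$$
$$v:\ (0,0)\xrightarrow{a^{2N}}(2N,1)\xrightarrow{b^N}(N,1)\xrightarrow{a^N}(2N,1)\xrightarrow{b^{2N}}(0,1).$$
In the second line the second block of $a$'s starts at level $N\ge1$, so it does not flip the bit. With (1) we get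
$$ux\in W,\quad vy\in W,\quad uy\notin W,\quad vx\notin W. \tag{4}$$

**Step 2: the finite arena $A_k$.** *Antagonist chooses between $u$ and $v$, and Protagonist must answer with the right tail.* From a node $r$, a simple path colored $a^N$ leads to an Antagonist node $h$. From $h$, two internally disjoint simple paths lead to a Protagonist node $d$, colored $b^Na^Nb^N$ and $a^Nb^Na^Nb^{2N}$. From $d$, two internally disjoint paths lead to a node $\ell$, colored $b$ and $abb$. The only outgoing edge of $\ell$ is a self-loop colored $a$. All nodes other than $h$ and $d$ have a single outgoing edge, so their owner is irrelevant. A play from $r$ thus reads $u$ or $v$ (Antagonist's choice at $h$), reaches $d$, and then reads $x$ or $y$ (Protagonist's choice at $d$). By (4), Protagonist wins from $r$ by choosing $x$ after $u$ and $y$ after $v$.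

**Step 3: no $k$-state chromatic strategy wins from $r$.** *We show that $k$ chromatic states cannot separate $u$ from $v$.* Let $|M|=k$ and $\delta:M\times C\to M$, and write $g_c=\delta(\cdot,c)$ for $c\in\{a,b\}$. For $m\in M$, the sequence $m,g_c(m),g_c^2(m),\dots$ lives in a set of $k$ elements. So it is periodic from some index $\le k-1$ on, with some period $p\le k$. Since $N=k!\ge k-1$, the index $N$ is in the periodic part, and $p$ divides $N$; so $g_c^{2N}(m)=g_c^{N+N}(m)=g_c^N(m)$. Hence
$$g_c^N=g_c^{2N}\qquad(c=a,b).$$
The map induced by $u$ is $g_b^N\circ g_a^N\circ g_b^N\circ g_a^N$. The map induced by $v$ is $g_b^{2N}\circ g_a^N\circ g_b^N\circ g_a^{2N}$. They are equal. So, starting from $m_0$ at $r$, the memory state on arrival at $d$ is the same after $u$ and after $v$, and the strategy continues with the same tail in both cases. By (4), if this tail is $x$ it loses when Antagonist chooses $v$, and if it is $y$ it loses when Antagonist chooses $u$. $\square$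

**End of the proof of Theorem 1.** Step 3 holds for every $k$, so $\operatorname{chrmem}(W)=+\infty$. If $\operatorname{genmem}(W)$ were $1$, then $\operatorname{chrmem}(W)=1$ by the "one state" case of Section 1. So $\operatorname{genmem}(W)\geq 2$, and with Section 4, $\operatorname{genmem}(W)=2$. $\blacksquare$

**A small case.** For $k=1$ we have $u=abab$ and $v=aababb$. One state fails on $A_1$, but two chromatic states win from $r$: the parity of the number of letters $a$ is even after $u$ and odd after $v$. For $k=2$ the words are $a^2b^2a^2b^2$ and $a^4b^2a^2b^4$, with $4$ and $6$ letters $a$, and the parity no longer helps. By Step 3 no other two-state chromatic memory helps either: a map $g$ of a two-element set to itself is the identity, the swap or constant, and $g^2=g^4$ in each case.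

**How two general states win on $A_k$.** Let us compute $\operatorname{Win}$ at the main nodes. At $d$: from every state of rank $\geq1$ the tail $x$ wins, from $(0,0)$ the tail $x$ wins, from $(0,1)$ the tail $y$ wins, and from $z$ both tails lose. So $\operatorname{Win}(d)=\mathbb N\times\{0,1\}$, with minimal elements $(0,0)$ and $(0,1)$. At $h$: a state of rank less than $N$ loses, since along $b^Na^Nb^N$ the first block either reaches $\bot$ or ends in $z$, and in the latter case the next $b$ leads to $\bot$. From $(N,i)$ the two paths lead to $(0,1-i)$ and $(0,i)$, both in $\operatorname{Win}(d)$. So the minimal elements of $\operatorname{Win}(h)$ are $(N,0)$ and $(N,1)$. The node $h$ "knows" that the critical level is $N$, and the memory has to supply only the bit. The bit flips along the path through $b^Na^Nb^N$ and not along the other. The edges show which path is taken, and $k$ chromatic states do not.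

## 6. One color, more colors, and countable chromatic memory

We prove Theorem 2.

**Part 1.** *Here we only need to combine the arenas $A_k$.* The first claim was shown in Section 5: $A_k$ is finite, Protagonist wins from $r$, and no $k$-state chromatic strategy is winning from $r$. Now take the disjoint union of all $A_j$, $j\ge1$, a countable arena. A $k$-state chromatic strategy on it restricts to a $k$-state chromatic strategy on $A_k$ (same $M,m_0,\delta$, and the next-move function restricted to $A_k$). That strategy is not winning from the node $r$ of $A_k$, although Protagonist can win from there. So the strategy is not optimal. $\square$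

**Part 2.** *We show that neither "two states" nor "two colors" can be lowered, and we carry $W$ over to any larger color set.* The cases $\operatorname{genmem}(V)=1$ and $|C|=1$ were settled in Section 1. Let $|C|\ge2$, and fix $a\neq b$ in $C$. Let $\pi:C\to\{a,b\}$ be the identity on $\{a,b\}$ and equal to $a$ elsewhere. Apply $\pi$ letter by letter to sequences, and put
$$V=\{x\in C^\omega:\pi(x)\in W\}.$$

To see $\operatorname{genmem}(V)\le2$, put $f_c=f_{\pi(c)}$ for all $c\in C$ and $V_q=\{x\in C^\omega:\pi(x)\in W_q\}$. Then $V=V_{(0,0)}$, each $f_c$ is monotone, $p\le q$ implies $V_p\subseteq V_q$, $V_\bot=\emptyset$, and $c^{-1}V_q=V_{f_c(q)}$. Also, $V_q$ is the set of $x$ whose run from $q$ under the maps $f_c$ never visits $\bot$. Section 4 used nothing else about $W_q$ and $f_c$, so it applies word for word with $V_q$ in place of $W_q$.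

To see $\operatorname{chrmem}(V)=+\infty$, regard $A_k$ as an arena over $C$ that uses only the colors $a,b$. Since $V\cap\{a,b\}^\omega=W$, Protagonist wins $V$ from $r$, and a $k$-state chromatic strategy winning $V$ from $r$ would, with its update restricted to $a,b$, be one winning $W$ from $r$. There is none. Finally, $\operatorname{genmem}(V)\neq1$, since otherwise $\operatorname{chrmem}(V)=1$. So $\operatorname{genmem}(V)=2$. $\square$

**Part 3.** *Here we remember the true state instead of a pretended one.* Use the countable memory $Q$ with initial state $(0,0)$ and chromatic update $(q,c)\mapsto f_c(q)$. At a Protagonist node $v$ in memory $q\in\operatorname{Win}(v)$, play an edge as in (2); otherwise play anything. Start at a node $v_0$ with $(0,0)\in\operatorname{Win}(v_0)$. By (2), $q\in\operatorname{Win}(v)$ stays true along every consistent play. Since $\bot\notin\operatorname{Win}(v)$, the state $\bot$ is never reached and the play is in $W$. $\blacksquare$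

## 7. Closed conditions: antichains of residuals and well-ordered memory classes

The attempt of Section 2 can be turned into an exact statement. Recall that a partial order is *well-founded* if every non-empty subset has a minimal element; equivalently, there are no infinite strictly descending sequences. It is *well-ordered* if moreover it is a chain. The empty set counts as well-ordered.

**Theorem 3 (criterion for closed conditions).** Let $C\ne\emptyset$ be any color set and let $W\subseteq C^\omega$ be closed. Order the residuals $u^{-1}W$ by inclusion.

1. If the set of residuals is well-founded and all its antichains have size $\le m$ (with $m\ge1$ finite), then $\operatorname{genmem}(W)\le m$.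
2. For finite $k\ge1$: $\operatorname{chrmem}(W)\le k$ over all arenas if and only if there are a $k$-element set $M$, $m_0\in M$ and $\delta:M\times C\to M$ such that for each $m\in M$ the set $L_m=\{u^{-1}W:u\in C^*,\ \delta(m_0,u)=m\}$ is well-ordered by inclusion.

**Step 1: the setting.** *We replace states by residuals.* Fix an arena, and let $\operatorname{Win}(v)$ now be the set of residuals $R$ of $W$ such that Protagonist wins $R$ from $v$. By Lemma 1, $\emptyset\notin\operatorname{Win}(v)$, the set $\operatorname{Win}(v)$ is upward closed among residuals, and for $R\in\operatorname{Win}(v)$

$$\text{some (if } v \text{ is Protagonist's), every (if } v \text{ is Antagonist's) edge } v\xrightarrow{c}w \text{ satisfies } c^{-1}R\in\operatorname{Win}(w). \tag{5}$$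

Here we use that $c^{-1}R$ is again a residual. Since $W$ is closed, a play is won as soon as $u^{-1}W\ne\emptyset$ for all its finite prefixes $u$.

**Step 2: part 1.** *This is the strategy of Section 4, with $m$ minimal elements instead of two.* If $\operatorname{Win}(v)\ne\emptyset$, each $R\in\operatorname{Win}(v)$ contains a minimal element of $\operatorname{Win}(v)$: take a minimal element of $\{S\in\operatorname{Win}(v):S\subseteq R\}$. The minimal elements form an antichain, so there are between $1$ and $m$ of them. List them, with repetitions, as $R_0(v),\dots,R_{m-1}(v)$, so that $R_0(v)\subseteq W$ whenever $W\in\operatorname{Win}(v)$.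

Let $M=\{0,\dots,m-1\}$ with initial state $0$. At a Protagonist node $v$ with $\operatorname{Win}(v)\neq\emptyset$, in memory $i$, play an edge as in (5) for $R=R_i(v)$. On an edge $e=(v\xrightarrow{c}w)$ with $\operatorname{Win}(v)\ne\emptyset$ and $c^{-1}R_i(v)\in\operatorname{Win}(w)$, put $\delta(i,e)=j$ for some $j$ with $R_j(w)\subseteq c^{-1}R_i(v)$. All other choices are arbitrary.

Let $W\in\operatorname{Win}(v_0)$, and consider a consistent play from $v_0$. Claim: after a prefix colored $u$, at node $v$ with memory $i$, we have $\operatorname{Win}(v)\ne\emptyset$ and $u^{-1}W\supseteq R_i(v)$. At the start this is $W\supseteq R_0(v_0)$. If the play continues by $e=(v\xrightarrow{c}w)$, then $c^{-1}R_i(v)\in\operatorname{Win}(w)$ by (5), whoever owns $v$. So the update rule applies and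
$$(uc)^{-1}W=c^{-1}(u^{-1}W)\ \supseteq\ c^{-1}R_i(v)\ \supseteq\ R_{\delta(i,e)}(w).$$
Since $R_i(v)\ne\emptyset$ at all times, $u^{-1}W\neq\emptyset$ for all prefixes, and the play is in $W$. So the strategy is optimal. $\square$

**Step 3: part 2, "if".** *Within one memory state the possible residuals form a well-ordered set, so Protagonist can pretend to be in the least winning one.* Let $(M,m_0,\delta)$ be as in the statement, and use it as chromatic memory. At a Protagonist node $v$ in memory $m$ with $L_m\cap\operatorname{Win}(v)\ne\emptyset$, let $R$ be the least element of this set, and play an edge $v\xrightarrow{c}w$ with $c^{-1}R\in\operatorname{Win}(w)$, which exists by (5). Other moves are arbitrary.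

Let $W\in\operatorname{Win}(v_0)$. Claim: along consistent plays from $v_0$, after a prefix colored $u$, at node $v$ with memory $m=\delta(m_0,u)$, we have $u^{-1}W\in L_m\cap\operatorname{Win}(v)$. Membership in $L_m$ holds by the definition of $L_m$. Membership in $\operatorname{Win}(v)$ holds at the start. At an Antagonist node it is preserved by every edge, by (5). At a Protagonist node, the least element $R$ satisfies $R\subseteq u^{-1}W$, so $c^{-1}R\subseteq(uc)^{-1}W$. Since $c^{-1}R\in\operatorname{Win}(w)$ and $\operatorname{Win}(w)$ is upward closed, $(uc)^{-1}W\in\operatorname{Win}(w)$.

Hence $u^{-1}W\ne\emptyset$ for all prefixes $u$, and the play is in $W$. So $\operatorname{chrmem}(W)\le k$. $\square$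

**Step 4: part 2, "only if".** *For each candidate memory we build an arena that defeats it, and then we put all of them together.* Suppose that no such $(M,m_0,\delta)$ exists. We may take $M=\{1,\dots,k\}$ throughout. For each pair $(m_0,\delta)$ some $L_m$ is not well-ordered, and we build an arena $B_{m_0,\delta}$ according to the reason.

*Case A: $L_m$ contains two incomparable residuals $u_1^{-1}W$, $u_2^{-1}W$*, where both $u_i$ lead from $m_0$ to $m$. Pick $x_1\in u_1^{-1}W\setminus u_2^{-1}W$ and $x_2\in u_2^{-1}W\setminus u_1^{-1}W$. The arena consists of paths colored $u_1,u_2$ from nodes $s_1,s_2$ into one Protagonist node $d$, disjoint except for $d$ (with $s_i=d$ if $u_i$ is empty), and of two infinite paths out of $d$, disjoint except for $d$, colored $x_1,x_2$. Only $d$ has more than one outgoing edge, and a play visits $d$ only once. Protagonist wins from $s_1$ and from $s_2$, since $u_ix_i\in W$. With memory $(m_0,\delta)$, the state at $d$ is $m$ in both cases, so the same $x_j$ is chosen. Since $u_{3-j}x_j\notin W$, Protagonist loses from $s_{3-j}$.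

*Case B: $L_m$ is a chain with a strictly descending sequence $u_1^{-1}W\supsetneq u_2^{-1}W\supsetneq\cdots$*, where all $u_j$ lead from $m_0$ to $m$. Pick $x_j\in u_j^{-1}W\setminus u_{j+1}^{-1}W$. The arena consists of paths colored $u_j$ from nodes $s_j$ into one Protagonist node $d$ (with $s_j=d$ if $u_j$ is empty) and of infinite paths out of $d$ colored $x_j$, for all $j\ge1$, all disjoint except for $d$. Protagonist wins from each $s_j$, since $u_jx_j\in W$. With memory $(m_0,\delta)$ the state at $d$ is $m$ for all starts, so one and the same $x_j$ is chosen. Since $u_{j+1}x_j\notin W$, Protagonist loses from $s_{j+1}$.

Now take the disjoint union of all $B_{m_0,\delta}$. Any $k$-state chromatic strategy on it has, after renaming its states, a memory $(m_0,\delta)$ on $\{1,\dots,k\}$, and it is not optimal on the component $B_{m_0,\delta}$. So this arena has no optimal strategy with $k$ chromatic states. It has none with fewer states either, since unused states could be added to reach exactly $k$. Hence $\operatorname{chrmem}(W)>k$. $\blacksquare$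

**The condition of Theorem 1 under the criterion.** Our $W$ is closed. If $x\notin W$, the run from $(0,0)$ is at $\bot$ after some prefix of $x$, and no extension of that prefix is in $W$. All its residuals are of the form $W_q$. If $W_p,W_q$ are incomparable, then so are $p,q$; so antichains of residuals have size at most $2$. In an infinite strictly descending sequence $W_{q_1}\supsetneq W_{q_2}\supsetneq\cdots$ we would have $q_j\not\le q_l$ for $j<l$. The $q_j$ would then be distinct with non-increasing ranks, which is impossible, since only finitely many states have rank at most $\operatorname{rank}(q_1)$. So part 1 gives $\operatorname{genmem}(W)\le2$ again. For part 2, Section 5 says that for every $k$-state $(M,m_0,\delta)$ the words $u$ and $v$ lead to the same $m$, and so $L_m$ contains the incomparable residuals $u^{-1}W=W_{(0,0)}$ and $v^{-1}W=W_{(0,1)}$.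

**A near miss.** It is essential that the bit flips only at level $0$. Change $f_a$ to $f'_a$ with $(n,i)\mapsto(n+1,1-i)$ for *all* $n\ge0$, and keep $\bot\mapsto\bot$, $z\mapsto z$, and $f_b$. The new condition $W'$ consists of the $x$ whose prefix sums are all $\ge0$ and of the $x=wba^\omega$ with $w$ a Dyck word that has an even number of letters $a$. Monotonicity holds as before, because $f'_a$ acts on ranks like $f_a$; so $p\le q$ implies $W'_p\subseteq W'_q$, where $W'_q$ is defined as in Section 3. The set $W'$ is closed by the argument just given. Let $M=\{0,1\}$, $m_0=0$, $\delta(m,a)=1-m$, $\delta(m,b)=m$. If the run from $(0,0)$ on $u$ ends in some $(n,i)$, then $i$ is the parity of the number of letters $a$ in $u$, that is, $i=\delta(0,u)$. So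
$$L_m\subseteq\{W'_q: q\in\{\bot,z\}\cup\{(n,m):n\in\mathbb N\}\}.$$
These $q$ form a well-ordered chain, and $q\mapsto W'_q$ is monotone, so $L_m$ is well-ordered. By Theorem 3, $\operatorname{chrmem}(W')\le2$. One state is not enough. The residuals $W'=W'_{(0,0)}$ and $(ab)^{-1}W'=W'_{(0,1)}$ are incomparable, because $x$ and $y$ have the same runs from $(0,0)$ and $(0,1)$ as in Section 3, Step 4; so the single class $L_m$ of a one-state memory is not a chain. Hence $\operatorname{chrmem}(W')=2$, and $\operatorname{genmem}(W')=2$ as well, since $\operatorname{genmem}(W')=1$ would give $\operatorname{chrmem}(W')=1$.
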